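\title{Diagonalizing matrix factorizations over B\'ezout domains}

\begin{abstract}
Let $R$ be a B\'ezout domain and $0\neq W\in R$. We ask when every finite rank matrix factorization of $W$ is a direct sum of elementary factorizations, those whose even and odd parts have rank one. We prove that this holds, by an isomorphism commuting strictly with the differentials, when $W$ divides a power of a square-free element. In particular, for critically-finite $W$ the homotopy category $\mathrm{hmf}(R,W)$ is additively generated by elementary factorizations. For arbitrary $W$ we show that the strict decomposition holds if and only if $\operatorname{Pic}(R/dR)=0$ for all $d\mid W$, and that the decomposition up to homotopy holds if and only if $\operatorname{Pic}(R/gR)=0$ for all $g$ with $g^2\mid W$. Consequently $R$ is an elementary divisor domain if and only if the decomposition up to homotopy holds for every $W\neq0$.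
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{The question}
All rings are commutative with unit. A \emph{B\'ezout domain} is an integral domain in which every finitely generated ideal is principal. In such a ring $\gcd(x_1,\dots,x_n)$ denotes a generator of the ideal $(x_1,\dots,x_n)$. It is determined up to a unit and is a linear combination of the $x_i$. When the ideal is the whole ring we write $\gcd(x_1,\dots,x_n)=1$ and call the $x_i$ \emph{coprime}. Unless stated otherwise, $R$ is a B\'ezout domain, $K$ is its field of fractions, and $W$ is a nonzero element of $R$. We write $R/d$ for $R/dR$.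

A \emph{finite rank matrix factorization} of $W$ is a pair $X=(M,D)$, where $M=M^0\oplus M^1$ is a $\mathbb{Z}_2$-graded free $R$-module of finite rank and $D$ is an odd $R$-linear endomorphism of $M$ with $D^2=W\,\mathrm{id}_M$. We always write
\[
v\colon M^1\to M^0,\qquad u\colon M^0\to M^1
\]
for the two components of $D$, so that the condition on $D$ reads $vu=W\,\mathrm{id}_{M^0}$ and $uv=W\,\mathrm{id}_{M^1}$. Factorizations can be compared in two ways. A \emph{strict isomorphism} $(M,D)\to(M',D')$ is an even $R$-linear bijection $f$ with $D'f=fD$. The \emph{homotopy category} $\mathrm{hmf}(R,W)$ has the finite rank matrix factorizations of $W$ as objects; its morphisms $(M,D)\to(M',D')$ are the even $R$-linear maps $f$ with $D'f=fD$, modulo the \emph{null-homotopic} maps $D'h+hD$ with $h\colon M\to M'$ odd. It is an $R$-linear additive category, and every strict isomorphism is an isomorphism in it.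

A factorization is \emph{elementary} if $M^0$ and $M^1$ both have rank one. Each way of writing $W=d\cdot(W/d)$ in $R$ gives one, namely
\[
e_d=\Bigl(R\oplus R,\ \begin{pmatrix}0&d\\ W/d&0\end{pmatrix}\Bigr),
\]
and a choice of bases shows that every elementary factorization is strictly isomorphic to some $e_d$. Let $\mathbf{hef}(R,W)$ be the full subcategory of $\mathrm{hmf}(R,W)$ whose objects are isomorphic to finite direct sums of elementary factorizations, and let
\[
\iota\colon\mathbf{hef}(R,W)\to\mathrm{hmf}(R,W)
\]
be the inclusion. It is $R$-linear and fully faithful. It is therefore an equivalence exactly when every object of $\mathrm{hmf}(R,W)$ is isomorphic to a finite direct sum of elementary factorizations, and in that case the two categories coincide.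

A nonzero element $s\in R$ is \emph{square-free} if $d^2\mid s$ forces $d$ to be a unit, and a \emph{prime} is a nonzero element that generates a prime ideal. The element $W$ is \emph{critically-finite} if $W=W_0W_c$, where $W_0$ is square-free and $W_c=p_1^{n_1}\cdots p_N^{n_N}$ is a finite product of primes $p_i$ with $n_i\geq2$. The following question comes from \cite{DLT}.

\begin{quote}
\emph{Let $R$ be a B\'ezout domain and $W\in R$ critically-finite. Is $\iota$ an equivalence of $R$-linear categories?}
\end{quote}

\subsection*{What to expect}
In bases of $M^0$ and $M^1$ the map $v$ is a square matrix, and a change of bases replaces it by $PvQ$ with $P,Q$ invertible. A strict decomposition of $X$ into elementary factorizations is a diagonal form of $v$ (Lemma~\ref{lem:dictionary}). A domain is an \emph{elementary divisor domain} if for every matrix $A$ there are invertible $P,Q$ such that $PAQ$ is diagonal with entries $d_1\mid d_2\mid\cdots$. Over such a ring the answer is yes for every $W$; principal ideal domains are covered by the Smith normal form. Over a general B\'ezout domain, gcds give a triangular form directly (Lemma~\ref{lem:row})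 but not a diagonal one: it is an open conjecture of Helmer that every B\'ezout domain is an elementary divisor domain. The question asks whether a hypothesis on $W$ can replace the hypothesis on $R$. The next computation shows which part of $W$ the homotopy category sees.

\begin{example}\label{ex:end}
Let $R$ be any domain and $d\mid W$. An even endomorphism of $e_d$ is a pair of scalars $(f^0,f^1)$, and commuting with $D$ means $df^1=f^0d$ and $(W/d)f^0=f^1(W/d)$, that is, $f^0=f^1$. An odd endomorphism $h$ is a pair of scalars $h_0\colon M^0\to M^1$, $h_1\colon M^1\to M^0$, and $Dh+hD$ is multiplication by $dh_0+(W/d)h_1$ on both $M^0$ and $M^1$. Hence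
\[
\operatorname{End}_{\mathrm{hmf}(R,W)}(e_d)=R/(d,W/d).
\]
So $e_d$ is a zero object if and only if $(d,W/d)=R$; for instance $e_1\cong e_W\cong0$. If $R$ is B\'ezout, the endomorphism ring is $R/k$ with $k=\gcd(d,W/d)$, and $k^2\mid d\cdot(W/d)=W$.
\end{example}

Thus the rings that appear are the quotients $R/g$ with $g^2\mid W$. For critically-finite $W$ these are finite products of local rings (Remark~\ref{rem:second}), and local B\'ezout domains diagonalize all matrices (see the proof of Lemma~\ref{lem:local}). This suggests a positive answer in the homotopy category. It does not suggest a strict decomposition, because $W_0$ need not be a product of primes and is invisible only up to homotopy. Some hypothesis on $R$ is certainly needed.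

\begin{example}\label{ex:nonbezout}
The definitions make sense over any domain. Let $R=\mathbb{R}[x,y]$ and $W=x^2+y^2$. This $W$ is irreducible, hence square-free, since a factor of degree one would vanish on a line while $W$ vanishes only at the origin. So for $d\mid W$ one of $d$, $W/d$ is a unit, and all elementary factorizations are zero objects by Example~\ref{ex:end}. The matrices $v=\begin{pmatrix}x&y\\-y&x\end{pmatrix}$ and $u=\begin{pmatrix}x&-y\\y&x\end{pmatrix}$ satisfy $vu=uv=W\cdot I$. The factorization they define is not a zero object, because every $Dh+hD$ has entries in the ideal $(x,y)$ and the identity does not. So $\iota$ is not an equivalence.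
\end{example}

\subsection*{Results}
The answer to the question is yes, and the decomposition is strict.

\begin{theorem}\label{thm:A}
Let $R$ be a B\'ezout domain and let $W\neq0$ divide a power of a square-free element; this holds if $W$ is critically-finite. Then every finite rank matrix factorization of $W$ is strictly isomorphic to $e_{d_1}\oplus\dots\oplus e_{d_n}$ with $d_1\mid\dots\mid d_n\mid W$, and the $d_i$ are unique up to units. In particular $\iota\colon\mathbf{hef}(R,W)\to\mathrm{hmf}(R,W)$ is an equivalence of $R$-linear categories.
\end{theorem}

For arbitrary $W$ both decomposition problems are governed by Picard groups. For a ring $A$, the group $\operatorname{Pic}(A)$ consists of the isomorphism classes of \emph{invertible} $A$-modules, that is, finitely generated projective modules of constant rank one; $\operatorname{Pic}(A)=0$ means that each of them is isomorphic to $A$, which holds for the zero ring. We also use the following arithmetic condition on the pair $(R,W)$.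

\begin{quote}
$(\mathrm{K}_W)$\quad For all $a,b,c\in R$ with $\gcd(a,b,c)=1$ and $ac\mid W$ there are $p,q\in R$ with $\gcd(pa,\,pb+qc)=1$.
\end{quote}

\begin{theorem}\label{thm:B}
For a B\'ezout domain $R$ and $W\neq0$ the following are equivalent:
\begin{enumerate}
\item[(1)] every finite rank matrix factorization of $W$ is strictly isomorphic to $\bigoplus_ie_{d_i}$ with $d_1\mid\dots\mid d_n\mid W$;
\item[(2)] every finitely presented $R/W$-module is a finite direct sum of cyclic modules;
\item[(3)] $\operatorname{Pic}(R/d)=0$ for every divisor $d$ of $W$;
\item[(4)] condition $(\mathrm{K}_W)$ holds.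
\end{enumerate}
\end{theorem}

\begin{theorem}\label{thm:C}
For a B\'ezout domain $R$ and $W\neq0$, the functor $\iota$ is an equivalence if and only if $\operatorname{Pic}(R/g)=0$ for every $g\in R$ with $g^2\mid W$. In that case every $(M,D)$ is isomorphic in $\mathrm{hmf}(R,W)$ to $\bigoplus_ke_{d_k}$, where $d_k=\Delta_k/\Delta_{k-1}$, $\Delta_0=1$, and $\Delta_k$ is the gcd of the $k\times k$ minors of a matrix of $v$.
\end{theorem}

\begin{corollary}\label{cor:D}
A B\'ezout domain $R$ is an elementary divisor domain if and only if $\iota$ is an equivalence for every $W\neq0$.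
\end{corollary}

So the question with the hypothesis ``critically-finite'' removed altogether is equivalent to Helmer's conjecture.

The proofs run as follows. Condition $(\mathrm{K}_W)$ says that the $2\times2$ matrices arising from factorizations of $W$ can be diagonalized, and an induction extends this to all sizes (Section~\ref{sec:two}). A square-free element supplies an explicit solution with $p=1$, which proves Theorem~\ref{thm:A} (Section~\ref{sec:squarefree}); a reader interested only in the question above can stop there. In general the cokernel of the $2\times2$ matrix is an invertible module, and its triviality is what $(\mathrm{K}_W)$ asks for (Section~\ref{sec:strict}). For the homotopy category we invert the elements of $R$ that the morphism modules do not see and apply Theorem~\ref{thm:B} to the resulting ring (Section~\ref{sec:homotopy}).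

\section{Linear algebra over a B\'ezout domain}\label{sec:linear}

A B\'ezout domain need not be Noetherian and its elements need not factor into primes. The following rules replace arguments with prime factorizations. We also use freely that divisors of coprime elements are coprime.

\begin{lemma}\label{lem:gcd}
Let $x,y,z,w,x_i\in R$.
\begin{enumerate}
\item[(a)] If $g=\gcd(x_1,\dots,x_n)\neq0$ and $x_i=gx_i'$, then $\gcd(x_1',\dots,x_n')=1$.
\item[(b)] If $\gcd(x,y)=1$ and $x\mid yz$, then $x\mid z$.
\item[(c)] If $\gcd(x,y)=\gcd(x,z)=1$, then $\gcd(x,yz)=1$. In particular, powers of coprime elements are coprime.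
\item[(d)] If $\gcd(x,y)=1$ and both $x$ and $y$ divide $w$, then $xy\mid w$.
\item[(e)] If $p$ is prime and $p\nmid x$, then $\gcd(p,x)=1$. In particular $pR$ is a maximal ideal.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Cancel $g$ in $g=\sum\alpha_ix_i=g\sum\alpha_ix_i'$. (b) If $\alpha x+\beta y=1$, then $z=\alpha xz+\beta yz$. (c) Multiply $\alpha x+\beta y=1$ by $\alpha'x+\beta'z=1$. (d) Write $w=xw'$; then $y\mid w'$ by (b). (e) Let $g=\gcd(p,x)$ and $p=gr$. Since $g\mid x$ we have $p\nmid g$, so $p\mid r$, say $r=pr'$, and $gr'=1$.
\end{proof}

A row or column is \emph{unimodular} if its entries are coprime. Two matrices are \emph{equivalent}, written $A\sim A'$, if $A'=PAQ$ with $P,Q$ invertible over $R$.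

\begin{lemma}\label{lem:row}
\begin{enumerate}
\item[(a)] For every row $(x_1,\dots,x_n)$ there is $Q\in\mathrm{GL}_n(R)$ with $(x_1,\dots,x_n)Q=(g,0,\dots,0)$, where $g$ is a gcd of the $x_i$. The same holds for columns, with multiplication on the left.
\item[(b)] A unimodular row $(p,q)$ is the first row of a matrix of determinant $1$, and $(p,q)V=(1,0)$ for some $V$ of determinant $1$.
\item[(c)] For every $n\times m$ matrix $A$ there is $Q\in\mathrm{GL}_m(R)$ such that $AQ$ consists of linearly independent columns followed by zero columns.
\end{enumerate}
\end{lemma}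

\begin{proof}
(a) Let $(x,y)=g(x',y')\neq(0,0)$ with $g=\gcd(x,y)$, and choose $\alpha x'+\beta y'=1$ by Lemma~\ref{lem:gcd}(a). Then
\[
(x,y)\begin{pmatrix}\alpha&-y'\\ \beta&x'\end{pmatrix}=(g,0),
\]
and the matrix has determinant $1$. Apply this to positions $1$ and $j$ for $j=2,\dots,n$ in turn, doing nothing when both entries vanish; after step $j$ the first entry generates $(x_1,\dots,x_j)$. Transpose for columns.

(b) If $\alpha p+\beta q=1$, take $\begin{pmatrix}p&q\\-\beta&\alpha\end{pmatrix}$; the matrix $V$ is the one displayed in (a) with $g=1$.

(c) Apply (a) to the first nonzero row of $A$, set the first column aside, and repeat with the remaining columns until they are all zero or none is left. The columns set aside have their first nonzero entries in strictly increasing rows, so they are linearly independent because $R$ is a domain.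
\end{proof}

This lemma is the basic use of the B\'ezout hypothesis; part (a) fails for the row $(x,y)$ in Example~\ref{ex:nonbezout}, since the ideal $(x,y)$ is not principal. Next we translate matrix factorizations into matrices.

\begin{definition}\label{def:factor}
A \emph{$W$-factor} is a square matrix $v$ over $R$ with $\det v\neq0$ such that $Wv^{-1}$ has entries in $R$.
\end{definition}

Three operations preserve this property. If $v$ is a $W$-factor, so is every equivalent matrix, since $W(PvQ)^{-1}=Q^{-1}(Wv^{-1})P^{-1}$. So is every diagonal block of $v$ if $v$ is block triangular, since the diagonal blocks of $v^{-1}$ are the inverses of those of $v$. And if $v=ev'$ with $e\in R$ and $v'$ over $R$, then $v'$ is a $W$-factor, since $Wv'^{-1}=eWv^{-1}$. A diagonal matrix is a $W$-factor if and only if its diagonal entries divide $W$.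

\begin{lemma}\label{lem:dictionary}
Let $X=(M,D)$ be a finite rank matrix factorization of $W$. Then $M^0$ and $M^1$ have the same rank, and in bases $v$ is a $W$-factor and $u=Wv^{-1}$. Every $W$-factor arises in this way. Two factorizations are strictly isomorphic if and only if their $W$-factors are equivalent. In particular, $X$ is strictly isomorphic to $\bigoplus_ie_{d_i}$ if and only if $v\sim\operatorname{diag}(d_1,\dots,d_n)$, and any diagonal matrix equivalent to $v$ has diagonal entries dividing $W$.
\end{lemma}

\begin{proof}
Over $K$ the maps $v$ and $W^{-1}u$ are mutually inverse, so the ranks agree, $\det v\neq0$ and $u=Wv^{-1}$. Conversely a $W$-factor $v$ and $u=Wv^{-1}$ define a factorization. A strict isomorphism $X\to X'$ is a pair of invertible matrices $P\colon M^0\to M'^0$, $Q\colon M^1\to M'^1$ with $Pv=v'Q$ and $Qu=u'P$. The first equation says $v'=PvQ^{-1}$, and it implies the second: $QuP^{-1}=W(PvQ^{-1})^{-1}=u'$. The $W$-factor of $\bigoplus_ie_{d_i}$ is $\operatorname{diag}(d_1,\dots,d_n)$.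
\end{proof}

Finally, minors determine what a diagonal form must be, even when it exists only over a larger ring. For an $n\times n$ matrix $v$ with $\det v\neq0$ let $\Delta_k(v)$ be the gcd of its $k\times k$ minors, with $\Delta_0(v)=1$. By Laplace expansion each $k\times k$ minor is a linear combination of $(k-1)\times(k-1)$ minors, so $\Delta_{k-1}\mid\Delta_k$; as $\Delta_n=\det v\neq0$, all $\Delta_k$ are nonzero. The elements $d_k(v)=\Delta_k(v)/\Delta_{k-1}(v)\in R$, defined up to units, are the \emph{invariant factors} of $v$.

\begin{lemma}\label{lem:minors}
Let $R'$ be a domain containing $R$. If $v$ is equivalent over $R'$ to $\operatorname{diag}(\delta_1,\dots,\delta_n)$ with $\delta_1\mid\dots\mid\delta_n$ in $R'$, then $\delta_k$ and $d_k(v)$ differ by a unit of $R'$ for each $k$, and $v$ is equivalent over $R'$ to $\operatorname{diag}(d_1(v),\dots,d_n(v))$.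
\end{lemma}

\begin{proof}
By the Cauchy--Binet formula each $k\times k$ minor of $PvQ$ is a linear combination of $k\times k$ minors of $v$, so the ideal of $R'$ generated by the $k\times k$ minors is invariant under equivalence over $R'$. For $v$ this ideal is $\Delta_kR'$. For the diagonal matrix the nonzero minors are the products $\delta_{i_1}\cdots\delta_{i_k}$ with $i_1<\dots<i_k$; since $i_j\geq j$, each is divisible by $\delta_1\cdots\delta_k$, which therefore generates the ideal. So $\delta_1\cdots\delta_k$ is a unit times $\Delta_k$, and we divide consecutive relations. Rescaling rows by units gives the last claim.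
\end{proof}

\section{The two-by-two case and the reduction to it}\label{sec:two}

By Lemma~\ref{lem:row}(a) a $2\times2$ $W$-factor is equivalent to an upper triangular one, and dividing by the gcd of the entries makes them coprime. The next lemma therefore describes the first case in which there is something to prove, and it shows where $(\mathrm{K}_W)$ comes from.

\begin{lemma}\label{lem:two}
Let $v=\begin{pmatrix}a&b\\0&c\end{pmatrix}$ with $ac\neq0$ and $\gcd(a,b,c)=1$.
\begin{enumerate}
\item[(a)] The matrix $v$ is a $W$-factor if and only if $ac\mid W$.
\item[(b)] We have $v\sim\operatorname{diag}(1,ac)$ if and only if there are $p,q\in R$ with $\gcd(pa,\,pb+qc)=1$.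
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $Wv^{-1}=\frac{W}{ac}\begin{pmatrix}c&-b\\0&a\end{pmatrix}$. This is integral if and only if $ac$ divides $Wa$, $Wb$ and $Wc$, and since $1$ is a linear combination of $a,b,c$, this happens if and only if $ac\mid W$.

(b) Note that $(p,q)v=(pa,\,pb+qc)$. If $PvQ=\operatorname{diag}(1,ac)$ and $(p,q)$ is the first row of $P$, then $(p,q)v=(1,0)Q^{-1}$ is the first row of an invertible matrix, hence unimodular. Conversely, let $(p,q)v$ be unimodular. Its entries lie in the ideal $(p,q)$, so $(p,q)$ is unimodular. By Lemma~\ref{lem:row}(b) there are $U,V$ of determinant $1$ such that $U$ has first row $(p,q)$ and $(p,q)vV=(1,0)$. Then $UvV=\begin{pmatrix}1&0\\f&h\end{pmatrix}$ with $h=\det v=ac$, and subtracting $f$ times the first row from the second gives $\operatorname{diag}(1,ac)$.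
\end{proof}

By Lemma~\ref{lem:minors}, $\operatorname{diag}(1,ac)$ is the only candidate for a diagonal form of $v$ with $d_1\mid d_2$. So $(\mathrm{K}_W)$ says exactly that triangular $2\times2$ $W$-factors with coprime entries have such a form. Here is the method of Theorem~\ref{thm:A} in a numerical case.

\begin{example}\label{ex:18}
Let $R=\mathbb{Z}$, let $W=18=2\cdot3^2$, which is critically-finite, and let $v=\begin{pmatrix}6&2\\0&3\end{pmatrix}$. We try $p=1$: add $x$ times the second row to the first, to make $(a,\,b+xc)=(6,\,2+3x)$ unimodular. Since $a\mid W$ and $W$ divides a power of the square-free number $s=6$, it suffices to make $b+xc$ coprime to $s$. Split $s=gx$ with $g=\gcd(b,s)=2$ and $x=3$. A prime factor of $g$ divides $b$ but neither $c$ (as $\gcd(b,c)=1$) nor $x$ (as $s$ is square-free). A prime factor of $x$ divides $xc$ but not $b$. In both cases it does not divide $b+xc=11$. From $2\cdot6-11=1$ we get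
\[
\begin{pmatrix}1&3\\0&1\end{pmatrix}\begin{pmatrix}6&2\\0&3\end{pmatrix}\begin{pmatrix}2&-11\\-1&6\end{pmatrix}=\begin{pmatrix}1&0\\-3&18\end{pmatrix}\sim\begin{pmatrix}1&0\\0&18\end{pmatrix}.
\]
The factorization defined by $v$ is strictly isomorphic to $e_1\oplus e_{18}$, a zero object of $\mathrm{hmf}(\mathbb{Z},18)$, although $e_6$ and $e_3$ both have endomorphism ring $\mathbb{Z}/3$.
\end{example}

We now pass to arbitrary size. Over a principal ideal domain one clears the first row and the first column alternately, and the process stops because an ascending chain of ideals stabilizes. No chain condition is available here. Instead we use the inductive hypothesis twice. The first use diagonalizes the lower right block, after which a single $2\times2$ block controls the gcd of all entries of the matrix. That block is again a $W$-factor, and this is why $(\mathrm{K}_W)$ is needed only for $ac\mid W$.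

\begin{proposition}\label{prop:reduction}
If $(\mathrm{K}_W)$ holds, every $W$-factor is equivalent to $\operatorname{diag}(d_1,\dots,d_n)$ with $d_1\mid d_2\mid\dots\mid d_n$.
\end{proposition}

\begin{proof}
We use induction on the size $n$; for $n\leq1$ there is nothing to prove. Let $n\geq2$ and let $v$ be a $W$-factor of size $n$. Lemma~\ref{lem:row}(a), applied to the first column, gives $v\sim\begin{pmatrix}a&*\\0&v'\end{pmatrix}$, where the block $v'$ is a $W$-factor of size $n-1$. By induction $P'v'Q'=\operatorname{diag}(d_2,\dots,d_n)$ with $d_2\mid\dots\mid d_n$, and multiplying by $1\oplus P'$ and $1\oplus Q'$ we reach the form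
\[
\begin{pmatrix}
a&b_2&b_3&\cdots&b_n\\
&d_2&&&\\
&&d_3&&\\
&&&\ddots&\\
&&&&d_n
\end{pmatrix}
\]
with zeros in the blank positions. Apply Lemma~\ref{lem:row}(a) to $(a,b_3,\dots,b_n)$, operating on columns $1,3,\dots,n$ only. The first row becomes $(y,b_2,0,\dots,0)$. The second row vanishes in these columns, so it remains $(0,d_2,0,\dots,0)$. For $i\geq3$ all entries of row $i$ remain divisible by $d_i$, hence by $d_2$. The matrix is now
\[
\begin{pmatrix}B&0\\C&E\end{pmatrix},\qquad B=\begin{pmatrix}y&b_2\\0&d_2\end{pmatrix},
\]
where $d_2$ divides all entries of $C$ and $E$, and the diagonal block $B$ is a $W$-factor.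

Let $e=\gcd(y,b_2,d_2)\neq0$ and $B=eB'$ with $B'=\begin{pmatrix}y'&b'\\0&d'\end{pmatrix}$. Then $B'$ is a $W$-factor with coprime entries, so $y'd'\mid W$ by Lemma~\ref{lem:two}(a). By $(\mathrm{K}_W)$ and Lemma~\ref{lem:two}(b) there are $U,V\in\mathrm{GL}_2(R)$ with $UBV=\operatorname{diag}(e,\,ey'd')$. Applying $U$ to rows $1,2$ and $V$ to columns $1,2$ of the whole matrix gives
\[
\begin{pmatrix}UBV&0\\CV&E\end{pmatrix}.
\]
Its first row is $(e,0,\dots,0)$, and $e$ divides all its entries because $e\mid d_2$. Subtracting multiples of the first row clears the first column and changes nothing else. So $v\sim(e)\oplus v''$, where $v''$ is a $W$-factor of size $n-1$ with all entries divisible by $e$. By induction $v''$ is equivalent to a diagonal matrix with successively dividing entries, and these are still divisible by $e$.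
\end{proof}

\section{Square-free elements and the proof of Theorem~\ref{thm:A}}\label{sec:squarefree}

The choice of $x$ in Example~\ref{ex:18} was justified with prime factors, but the formula $x=s/\gcd(b,s)$ involves none. It works in every B\'ezout domain.

\begin{lemma}\label{lem:shift}
Let $s\in R$ be square-free and $\gcd(b,c)=1$. Then there is $x\in R$ with $\gcd(b+xc,\,s)=1$.
\end{lemma}

\begin{proof}
Let $g=\gcd(b,s)$ and $x=s/g$. Since $\gcd(g,x)^2\mid gx=s$ and $s$ is square-free, $\gcd(g,x)=1$. Let $d=\gcd(b+xc,s)$. Imitating the two cases of the example, we show first that $d$ is coprime to $g$ and then that $d$ divides $g$.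

Let $\epsilon=\gcd(d,g)$. It divides $b+xc$ and $b$, hence $xc$. As a divisor of $g$ it is coprime to $x$, so $\epsilon\mid c$ by Lemma~\ref{lem:gcd}(b). Thus $\epsilon\mid\gcd(b,c)=1$, that is, $\gcd(d,g)=1$. Now $d\mid s=gx$ gives $d\mid x$. Then $d$ divides $b=(b+xc)-xc$, so $d\mid\gcd(b,s)=g$. A divisor of $g$ that is coprime to $g$ is a unit.
\end{proof}

Square-freeness enters only through $\gcd(g,x)=1$, and the formula fails without it: for $s=4$, $b=2$, $c=1$ in $\mathbb{Z}$ it gives $x=2$ and $b+xc=4$. A critically-finite $W$ is usually not square-free, but coprimality to $W$ can be tested against a square-free element.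

\begin{lemma}\label{lem:radical}
If $W$ is critically-finite, then $W$ divides a power of a square-free element.
\end{lemma}

\begin{proof}
First let $t$ be square-free and $p$ a prime with $p\nmid t$; we claim that $tp$ is square-free. Let $d^2\mid tp$. If $p\mid d$, then $p^2\mid tp$ and so $p\mid t$, a contradiction. Hence $p\nmid d$, so $p$ is coprime to $d$ and to $d^2$ by Lemma~\ref{lem:gcd}(e),(c). Then $d^2\mid t$ by Lemma~\ref{lem:gcd}(b), and $d$ is a unit.

Let $W=W_0p_1^{n_1}\cdots p_N^{n_N}$. Among the $p_i$ not dividing $W_0$ choose one representative from each class of associates, say $q_1,\dots,q_r$, and put $s=W_0q_1\cdots q_r$. The prime $q_j$ does not divide $W_0$. It does not divide $q_i$ for $i\neq j$ either, since $q_iR\subseteq q_jR$ would force equality of these maximal ideals. So $q_j\nmid W_0q_1\cdots q_{j-1}$, and the claim, applied $r$ times, shows that $s$ is square-free. Since $W_0$ and all $p_i$ divide $s$, we get $W\mid s^{1+n_1+\dots+n_N}$.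
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $W\mid s^k$ with $s$ square-free; Lemma~\ref{lem:radical} covers critically-finite $W$. We verify $(\mathrm{K}_W)$. Let $\gcd(a,b,c)=1$ and $ac\mid W$. Lemma~\ref{lem:shift} needs $b$ and $c$ coprime, which may fail, so we divide out $h=\gcd(b,c)$; it is nonzero because $c\mid W\neq0$. Write $b=hb'$, $c=hc'$. Then $\gcd(b',c')=1$, and $\gcd(a,h)=\gcd(a,b,c)=1$. By Lemma~\ref{lem:shift} there is $x$ with $b'+xc'$ coprime to $s$, hence to $s^k$, hence to its divisor $a$. By Lemma~\ref{lem:gcd}(c), $a$ is coprime to $h(b'+xc')=b+xc$. So $(p,q)=(1,x)$ works.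

Proposition~\ref{prop:reduction} and Lemma~\ref{lem:dictionary} now give a strict isomorphism onto $\bigoplus_ie_{d_i}$ with $d_1\mid\dots\mid d_n\mid W$. For any such strict isomorphism $v\sim\operatorname{diag}(d_1,\dots,d_n)$, so the $d_i$ are the invariant factors of $v$ up to units by Lemma~\ref{lem:minors}. A strict isomorphism is an isomorphism in $\mathrm{hmf}(R,W)$, so every object lies in $\mathbf{hef}(R,W)$ and $\iota$ is an equivalence.
\end{proof}

\begin{remark}\label{rem:afterA}
The uniqueness refers to strict isomorphism; in $\mathrm{hmf}(R,W)$ summands such as $e_1$ disappear. If $W$ itself is square-free, then $\gcd(d,W/d)$ is a unit for all $d\mid W$, so by Example~\ref{ex:end} and the theorem every object of $\mathrm{hmf}(R,W)$ is zero.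
\end{remark}

\begin{remark}\label{rem:valuation}
The hypothesis of Theorem~\ref{thm:A} is not necessary for its conclusion. Let $F$ be a field and $R=\bigcup_{n}F[[t^{1/2^n}]]$. Every nonzero element is a unit times some $t^\gamma=(t^{\gamma/2})^2$, so $R$ is a local B\'ezout domain whose only square-free elements are the units, and the hypothesis holds only for units $W$. Yet $(\mathrm{K}_W)$ holds over every local B\'ezout domain: if $\gcd(a,b,c)=1$, one of $a,b,c$ is a unit, and $(p,q)=(1,0)$ or $(0,1)$ works.
\end{remark}

\section{Invertible modules and strict decomposition}\label{sec:strict}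

Remark~\ref{rem:valuation} shows that $(\mathrm{K}_W)$ has no local obstruction. The cokernel of the matrix $v$ of Lemma~\ref{lem:two} is thus locally isomorphic to $R/ac$, and the question is whether it is so globally. This is how Picard groups enter.

We recall the standard facts. A module, or an element of a module, is zero if and only if it is zero after localizing at every maximal ideal. For a ring $A$, a finitely generated projective module $L$ is invertible if $L_{\mathfrak p}\cong A_{\mathfrak p}$ for every prime ideal $\mathfrak p$.
\begin{enumerate}
\item[(P1)] Invertible modules are finitely presented. Conversely, a finitely presented $A$-module $N$ with $N_{\mathfrak m}\cong A_{\mathfrak m}$ for all maximal ideals $\mathfrak m$ is invertible.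
\item[(P2)] If $L$ is invertible over $A$ and $A\to A'$ is a ring homomorphism, then $L\otimes_AA'$ is invertible over $A'$. In particular $L/\mathfrak mL$ has dimension one over $A/\mathfrak m$.
\item[(P3)] An invertible module is faithful: if $aL=0$, then $a$ kills $L_{\mathfrak m}\cong A_{\mathfrak m}$ for all $\mathfrak m$, so $a=0$.
\item[(P4)] For $d\in R$, an $R/d$-module $N$ is finitely presented over $R/d$ if and only if it is finitely presented over $R$. Indeed, if $N$ is the cokernel over $R/d$ of the reduction of a matrix $A'$ with $n$ rows, it is the cokernel over $R$ of $(A'\mid dI_n)$; conversely a presentation over $R$ can be reduced modulo $d$.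
\end{enumerate}

The first lemma shows that cokernels of $W$-factors exhaust the finitely presented $R/W$-modules; the second shows that a nontrivial invertible module cannot be a sum of cyclic modules.

\begin{lemma}\label{lem:coker}
Every finitely presented $R/W$-module $N$ is isomorphic to $\operatorname{coker}v$ for some $W$-factor $v$.
\end{lemma}

\begin{proof}
By (P4), $N\cong R^n/AR^m$ for a matrix $A$ over $R$. Column operations do not change $AR^m$, so by Lemma~\ref{lem:row}(c) it is free, with basis given by linearly independent columns $c_1,\dots,c_r$. Since $WN=0$ we have $WR^n\subseteq AR^m\subseteq R^n$, and tensoring with $K$ gives $r=n$. The matrix $v$ with columns $c_1,\dots,c_n$ has $\det v\neq0$ and $vR^n=AR^m$. The inclusion $WR^n\subseteq vR^n$ says that $Wv^{-1}$ is integral.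
\end{proof}

\begin{lemma}\label{lem:cyclic}
Let $0\neq d\in R$ and let $L$ be an invertible $R/d$-module that is a finite direct sum of cyclic $R$-modules. Then $L\cong R/d$.
\end{lemma}

\begin{proof}
If $d$ is a unit, both sides are zero. Otherwise write $L\cong\bigoplus_iR/I_i$; each $I_i$ contains $d$. Let $\mathfrak m$ be a maximal ideal containing $d$. Then $L/\mathfrak mL\cong\bigoplus_iR/(I_i+\mathfrak m)$, and the $i$th summand is $R/\mathfrak m$ if $I_i\subseteq\mathfrak m$ and zero otherwise. By (P2) exactly one $I_i$ lies in $\mathfrak m$. A maximal ideal containing $I_i+I_j$ with $i\neq j$ would contain $d$ and contradict this, so the $I_i$ are pairwise comaximal. By the Chinese remainder theorem $L\cong R/\bigcap_iI_i$. The annihilator of $L$ in $R$ is $dR$ by (P3), so $\bigcap_iI_i=dR$.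
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
(4)$\Rightarrow$(1). This is Proposition~\ref{prop:reduction} together with Lemma~\ref{lem:dictionary}.

(1)$\Rightarrow$(2). Let $N\cong\operatorname{coker}v$ as in Lemma~\ref{lem:coker}. By (1) and Lemma~\ref{lem:dictionary}, $v\sim\operatorname{diag}(d_1,\dots,d_n)$, so $N\cong\bigoplus_iR/d_i$.

(2)$\Rightarrow$(3). Let $d\mid W$ and let $L$ be an invertible $R/d$-module. By (P1) and two applications of (P4), $L$ is finitely presented over $R/W$. By (2) it is a finite direct sum of cyclic modules, and Lemma~\ref{lem:cyclic} gives $L\cong R/d$.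

(3)$\Rightarrow$(4). Let $\gcd(a,b,c)=1$ and $d=ac\mid W$. Put $A=\begin{pmatrix}a&b\\0&c\end{pmatrix}$ and $N=R^2/AR^2$. From $A\operatorname{adj}(A)=dI$ we get $dN=0$, so $N$ is a finitely presented $R/d$-module by (P4). Let $\mathfrak m$ be a maximal ideal of $R$. One of $a,b,c$ lies outside $\mathfrak m$ and is a unit of $R_{\mathfrak m}$. Moving it to the corner and clearing its row and column gives $A\sim\operatorname{diag}(1,d')$ over $R_{\mathfrak m}$, where $d'$ is a unit times $\det A=d$. Hence $N_{\mathfrak m}\cong R_{\mathfrak m}/dR_{\mathfrak m}$. By (P1), $N$ is an invertible $R/d$-module, and by (3) it is cyclic, generated by the class of some $w\in R^2$.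

Write $w=gw'$ with $w'=(w_1,w_2)^T$ unimodular, using Lemma~\ref{lem:gcd}(a) if $w\neq0$ and $g=0$, $w'=(1,0)^T$ if $w=0$. The class of $w'$ also generates $N$, so $R^2=Rw'+AR^2$. To eliminate $w'$, apply the linear form $\pi\colon R^2\to R$ given by the row $(p,q)=(-w_2,w_1)$. It is surjective because $w'$ is unimodular, and $\pi(w')=0$. Therefore $R=\pi(AR^2)$, and this ideal is generated by the entries of $(p,q)A=(pa,\,pb+qc)$.
\end{proof}

\section{Decomposition up to homotopy}\label{sec:homotopy}

We prove Theorem~\ref{thm:C}. Put $S=R/W$.

\subsection*{Necessity}
Let $g^2\mid W$ and let $L$ be an invertible $R/g$-module. By Lemma~\ref{lem:coker}, $L$ is the cokernel of a $W$-factor, and in Theorem~\ref{thm:B} a strict decomposition of the factorization decomposed $L$. The difficulty is that the cokernel is not an invariant of the homotopy category: $e_W\cong0$ has cokernel $S$. We first measure the failure and then correct it.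

For $X=(M,D)$ put $N_X=M^0/vM^1$. It is an $S$-module because $WM^0=vuM^0\subseteq vM^1$, and $N_{X\oplus X'}=N_X\oplus N_{X'}$. An even map $f\colon X\to X'$ with $D'f=fD$ satisfies $f^0v=v'f^1$ and so induces $N_f\colon N_X\to N_{X'}$.

\begin{lemma}\label{lem:free}
If $f$ is null-homotopic, then $N_f$ factors through a free $S$-module of finite rank.
\end{lemma}

\begin{proof}
Let $f=D'h+hD$ with components $h_0\colon M^0\to M'^1$ and $h_1\colon M^1\to M'^0$. On $M^0$ this reads $f^0=v'h_0+h_1u$, so $f^0\equiv h_1u$ modulo $v'M'^1$. Hence $N_f$ is the composite
\[
N_X\xrightarrow{\ u\ }M^1/WM^1\xrightarrow{\ h_1\ }N_{X'}.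
\]
The first map is well defined because $uvM^1=WM^1$, and the second because $h_1(WM^1)\subseteq WM'^0\subseteq v'M'^1$. The middle term is free over $S$.
\end{proof}

So we need an additive functor on $S$-modules that kills $S$, leaves $L$ unchanged and sends cyclic modules to cyclic modules. For an $S$-module $N$ let $N[g]=\{x\in N:gx=0\}$. It contains $(W/g)N$ since $WN=0$, and we set
\[
H(N)=N[g]\,/\,(W/g)N .
\]
This is an $R$-linear functor that commutes with finite direct sums. It has the three required properties.
\begin{enumerate}
\item[(H1)] $H(S)=0$, because $gx\in WR$ if and only if $x\in(W/g)R$.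
\item[(H2)] If $gN=0$, then $H(N)=N$. Indeed $N[g]=N$, and $(W/g)N=0$ because $g\mid W/g$. This is where $g^2\mid W$ is used.
\item[(H3)] For $t\mid W$ the module $H(R/t)$ is cyclic. Let $k=\gcd(t,g)$, $t=kt'$, $g=kg'$, so that $\gcd(t',g')=1$. Then $t\mid gx$ if and only if $t'\mid g'x$, if and only if $t'\mid x$. So $(R/t)[g]$ is generated by the class of $t'$, and $H(R/t)$ is a quotient of it.
\end{enumerate}

\begin{proof}[Proof of Theorem~\ref{thm:C}, ``only if'']
Assume that $\iota$ is an equivalence, and let $g$ and $L$ be as above. By Lemma~\ref{lem:free} and (H1), $H(N_f)=0$ for null-homotopic $f$, so $X\mapsto H(N_X)$ is a functor from $\mathrm{hmf}(R,W)$ to $R$-modules. By (P1) and (P4), $L$ is finitely presented over $S$, so $L\cong N_X$ for some $X$ by Lemmas~\ref{lem:coker} and~\ref{lem:dictionary}. By assumption $X\cong\bigoplus_ie_{t_i}$ in $\mathrm{hmf}(R,W)$, and $N_{e_t}=R/t$. Using (H2),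
\[
L=H(L)\cong H(N_X)\cong\bigoplus_iH(R/t_i),
\]
which is a finite direct sum of cyclic modules by (H3). Lemma~\ref{lem:cyclic} gives $L\cong R/g$.
\end{proof}

\subsection*{Sufficiency}
Now we know $\operatorname{Pic}(R/g)=0$ only for $g^2\mid W$, so Theorem~\ref{thm:B} need not apply to $R$. The plan is to change the ring. Given $X$, the invariant factors provide a candidate $Y=\bigoplus_ie_{d_i}$. We find one element $g_0$ with $g_0^2\mid W$ that kills all morphism modules between $X$ and $Y$. Inverting the elements coprime to $g_0$ does not change these modules, and it produces a ring $R_0$ to which Theorem~\ref{thm:B} applies.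

Let $T\subseteq R\setminus\{0\}$ be a multiplicative set. The ring $T^{-1}R$ is a B\'ezout domain, since the ideal generated by $x_1/t_1,\dots,x_n/t_n$ is generated by $\gcd(x_1,\dots,x_n)$. Localization sends $X=(M,D)$ to the factorization $T^{-1}X=(T^{-1}M,T^{-1}D)$ of $W$ over $T^{-1}R$ and defines a functor $\mathrm{hmf}(R,W)\to\mathrm{hmf}(T^{-1}R,W)$. For $T=R\setminus\mathfrak m$ we write $X_{\mathfrak m}$.

\begin{lemma}\label{lem:homloc}
The localization functor induces isomorphisms
\[
T^{-1}\operatorname{Hom}_{\mathrm{hmf}(R,W)}(X,X')\cong\operatorname{Hom}_{\mathrm{hmf}(T^{-1}R,W)}(T^{-1}X,T^{-1}X').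
\]
\end{lemma}

\begin{proof}
Let $C^0$ and $C^1$ be the modules of even and odd $R$-linear maps $M\to M'$. Define $\delta_0\colon C^0\to C^1$ by $\delta_0f=D'f-fD$ and $\delta_1\colon C^1\to C^0$ by $\delta_1h=D'h+hD$. Then $\delta_0\delta_1h=Wh-hW=0$, and the morphism module is $\ker\delta_0/\operatorname{im}\delta_1$. Since $M$ and $M'$ are free of finite rank, $T^{-1}C^0$ and $T^{-1}C^1$ are the corresponding modules for $T^{-1}X$ and $T^{-1}X'$. Localization is exact, so it commutes with kernels, images and quotients.
\end{proof}

No hypothesis on Picard groups is needed to identify the candidate $Y$ and to compare it with $X$ locally.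

\begin{lemma}\label{lem:local}
Let $X$ be given by a $W$-factor $v$ with invariant factors $d_1,\dots,d_n$. Then $d_1\mid\dots\mid d_n\mid W$ in $R$, and for $Y=\bigoplus_ie_{d_i}$ the factorizations $X_{\mathfrak m}$ and $Y_{\mathfrak m}$ are strictly isomorphic for every maximal ideal $\mathfrak m$.
\end{lemma}

\begin{proof}
The local B\'ezout domain $R_{\mathfrak m}$ is a valuation domain, that is, of any two elements one divides the other. Indeed, if $(x,y)=g(x',y')\neq(0,0)$ with $x',y'$ coprime, then $x'$ or $y'$ lies outside the maximal ideal and is a unit. So a nonzero matrix over $R_{\mathfrak m}$ has an entry dividing all others. Move it to the corner and clear its row and column; it still divides all entries of the remaining block, to which we apply the same step. This gives a diagonal form of $v$ over $R_{\mathfrak m}$ with successively dividing entries. By Lemma~\ref{lem:minors} these are the $d_k$ up to units and $v\sim\operatorname{diag}(d_1,\dots,d_n)$ over $R_{\mathfrak m}$; by Lemma~\ref{lem:dictionary} they divide $W$ in $R_{\mathfrak m}$. The classes of $d_{k+1}$ and $W$ in $R/d_k$ thus vanish at every maximal ideal,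 so they vanish. Hence $Y$ is defined over $R$, and Lemma~\ref{lem:dictionary} over $R_{\mathfrak m}$ gives the strict isomorphism.
\end{proof}

By Example~\ref{ex:end} the summand $e_{d_i}$ is killed by $k_i=\gcd(d_i,W/d_i)$, and $k_i^2\mid W$. A common multiple of the $k_i$ kills $Y$, but to use the hypothesis we need its square to divide $W$.

\begin{lemma}\label{lem:g0}
If $k_1,\dots,k_n\in R$ satisfy $k_i^2\mid W$, there is $g_0\in R$ with $g_0^2\mid W$ and $k_i\mid g_0$ for all $i$.
\end{lemma}

\begin{proof}
For $n=0$ take $g_0=1$, and for $n=1$ take $g_0=k_1$. By induction it suffices to treat two elements $k,l$. Let $c=\gcd(k,l)\neq0$, $k=ce$, $l=cf$, so $\gcd(e,f)=1$. Write $W=c^2w$. Canceling $c^2$ gives $e^2\mid w$ and $f^2\mid w$, and $e^2,f^2$ are coprime, so $e^2f^2\mid w$ by Lemma~\ref{lem:gcd}(d). Thus $g_0=cef$ is a multiple of $k$ and $l$ with $g_0^2\mid W$.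
\end{proof}

The point of inverting everything coprime to $g_0$ is that $g_0$ then lies in the Jacobson radical, so that Nakayama's lemma lifts a generator from the quotient by $g_0$. Recall that $z$ lies in the Jacobson radical of a ring $A$ if and only if $1+rz$ is a unit for all $r\in A$, and that in this case a finitely generated module $L$ with $L=L'+zL$ for a submodule $L'$ equals $L'$.

\begin{lemma}\label{lem:R0}
Let $0\neq g_0\in R$ and assume $\operatorname{Pic}(R/g)=0$ for every divisor $g$ of $g_0$. Let $T=\{t\in R\setminus\{0\}:\gcd(t,g_0)=1\}$ and $R_0=T^{-1}R$. Then $\operatorname{Pic}(R_0/dR_0)=0$ for every nonzero $d\in R_0$.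
\end{lemma}

\begin{proof}
The set $T$ is multiplicative by Lemma~\ref{lem:gcd}(c). Multiplying $d$ by a unit of $R_0$, we may take $d\in R$. If $g_0$ is a unit, then $R_0=K$ and $R_0/dR_0=0$. Assume $g_0$ is not a unit. For $t\in T$ and $x\in R$ we have $\gcd(t+xg_0,g_0)=\gcd(t,g_0)=1$, and $t+xg_0\neq0$ since $\gcd(0,g_0)=g_0$ is not a unit. So $t+xg_0\in T$, and $1+(x/t)g_0=(t+xg_0)/t$ is a unit of $R_0$. Thus $g_0$ lies in the Jacobson radical of $R_0$.

Let $L$ be an invertible $R_0/dR_0$-module and let $g=\gcd(d,g_0)$ in $R$. By (P2), $L/g_0L$ is an invertible module over $R_0/(d,g_0)R_0=R_0/gR_0$. Elements of $T$ are coprime to $g$ and so are units modulo $g$; hence $R_0/gR_0=T^{-1}(R/g)=R/g$. By assumption $L/g_0L\cong R/g$ is cyclic, so $L=R_0\ell+g_0L$ for some $\ell\in L$. Nakayama's lemma gives $L=R_0\ell$, and $L\cong R_0/dR_0$ by (P3).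
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}, ``if'']
Assume $\operatorname{Pic}(R/g)=0$ whenever $g^2\mid W$. Let $X$, $v$, $d_i$ and $Y$ be as in Lemma~\ref{lem:local}; the $d_i$ are the elements named in the theorem. We show $X\cong Y$ in $\mathrm{hmf}(R,W)$. Let $k_i=\gcd(d_i,W/d_i)$ and choose $g_0$ by Lemma~\ref{lem:g0}. Every divisor $g$ of $g_0$ has $g^2\mid g_0^2\mid W$, so Lemma~\ref{lem:R0} applies; let $T$ and $R_0$ be as there.

\emph{Isomorphism over $R_0$.} By Lemma~\ref{lem:R0} the pair $(R_0,W)$ satisfies condition (3) of Theorem~\ref{thm:B}, hence condition (1). So $v$ is equivalent over $R_0$ to a diagonal matrix with successively dividing entries, and by Lemma~\ref{lem:minors} to $\operatorname{diag}(d_1,\dots,d_n)$. Thus $T^{-1}X\cong T^{-1}Y$ in $\mathrm{hmf}(R_0,W)$.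

\emph{The element $g_0$ kills the morphism modules.} By Example~\ref{ex:end}, $g_0\,\mathrm{id}$ is null-homotopic on each $e_{d_i}$, and the direct sum of the homotopies shows $g_0\,\mathrm{id}_Y=0$ in $\mathrm{hmf}(R,W)$. For each maximal ideal $\mathfrak m$ we have $X_{\mathfrak m}\cong Y_{\mathfrak m}$, so $g_0\,\mathrm{id}_{X_{\mathfrak m}}=0$ in $\mathrm{hmf}(R_{\mathfrak m},W)$. By Lemma~\ref{lem:homloc} the element $g_0\,\mathrm{id}_X$ of $\operatorname{End}_{\mathrm{hmf}(R,W)}(X)$ vanishes at every $\mathfrak m$, so it is zero. For $X',X''\in\{X,Y\}$ and $f\in E=\operatorname{Hom}_{\mathrm{hmf}(R,W)}(X',X'')$ we get $g_0f=f\circ(g_0\,\mathrm{id}_{X'})=0$.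

\emph{Descent.} If $t\in T$ and $\alpha t+\beta g_0=1$, then multiplication by $t$ on $E$ has inverse multiplication by $\alpha$. So $E\to T^{-1}E$ is bijective, and by Lemma~\ref{lem:homloc} the map
\[
\operatorname{Hom}_{\mathrm{hmf}(R,W)}(X',X'')\to\operatorname{Hom}_{\mathrm{hmf}(R_0,W)}(T^{-1}X',T^{-1}X'')
\]
is bijective for $X',X''\in\{X,Y\}$. Lift an isomorphism $T^{-1}X\to T^{-1}Y$ and its inverse to morphisms $\varphi\colon X\to Y$ and $\psi\colon Y\to X$. The composites $\psi\varphi$ and $\varphi\psi$ become identities after localization, so they are identities by injectivity. Hence $X\cong Y=\bigoplus_ie_{d_i}$, and $\iota$ is an equivalence.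
\end{proof}

\section{Elementary divisor domains and the critically-finite case}\label{sec:edd}

Condition $(\mathrm{K}_W)$ is the restriction to $ac\mid W$ of Kaplansky's criterion \cite[Theorem~5.2]{Kap}: a Hermite domain (one in which rows and columns can be reduced as in Lemma~\ref{lem:row}(a); in particular a B\'ezout domain) is an elementary divisor domain if and only if for all $a,b,c$ with $\gcd(a,b,c)=1$ there are $p,q$ with $\gcd(pa,\,pb+qc)=1$.

\begin{proof}[Proof of Corollary~\ref{cor:D}]
The criterion holds automatically when $ac=0$: if $c=0$ then $\gcd(a,b)=1$ and $(p,q)=(1,0)$ works, and if $a=0$ we choose $p,q$ with $pb+qc=1$. A triple with $ac\neq0$ is covered by $(\mathrm{K}_W)$ for $W=ac$. So $R$ is an elementary divisor domain if and only if $(\mathrm{K}_W)$ holds for all $W\neq0$. By Theorem~\ref{thm:B} this is equivalent to $\operatorname{Pic}(R/d)=0$ for all $d\neq0$. If this holds, $\iota$ is an equivalence for every $W\neq0$ by Theorem~\ref{thm:C}. Conversely, if $\iota$ is an equivalence for every $W\neq0$, then Theorem~\ref{thm:C} with $W=d^2$ gives $\operatorname{Pic}(R/d)=0$.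
\end{proof}

\begin{remark}\label{rem:kap}
For B\'ezout domains the criterion also follows from Section~\ref{sec:two}. Over an elementary divisor domain, Lemmas~\ref{lem:minors} and~\ref{lem:two}(b) give $p,q$ when $ac\neq0$. Conversely, assume $(\mathrm{K}_W)$ for all $W\neq0$. Applying Lemma~\ref{lem:row}(c) to the columns and then to the rows of a matrix $A$ of rank $r$ brings it to an $r\times r$ block $v$ with $\det v\neq0$, bordered by zeros. Since $(\det v)v^{-1}=\operatorname{adj}(v)$, the block is a $(\det v)$-factor, and Proposition~\ref{prop:reduction} diagonalizes it.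
\end{remark}

Condition (3) of Theorem~\ref{thm:B} involves more divisors of $W$ than the condition of Theorem~\ref{thm:C}. By the proof above, both hold for all $W$ over an elementary divisor domain, so a pair $(R,W)$ violating either of them would be a counterexample to Helmer's conjecture. We close by carrying out the heuristic of the introduction.

\begin{remark}\label{rem:second}
For critically-finite $W=W_0W_c$ the condition of Theorem~\ref{thm:C} can be checked directly, which proves again that $\iota$ is an equivalence. If some $p_i$ divides $W_0$, write $W_0=p_iW_0'$ and move $p_i$ into $W_c$; then $W_0'$ is square-free and $p_i\nmid W_0'$, since otherwise $p_i^2\mid W_0$. After at most $N$ such steps no $p_i$ divides $W_0$, so $\gcd(W_0,W_c)=1$ by Lemma~\ref{lem:gcd}(e),(c). Let $g^2\mid W$ and $h=\gcd(g,W_0)$. Then $h^2$ divides $W_0W_c$ and is coprime to $W_c$, so $h^2\mid W_0$ and $h$ is a unit. Hence $g\mid W_c$. A divisor of a product of primes is a unit times a product of some of them: if $gr=p\,y$ with $p$ prime, cancel $p$ from $g$ or from $r$ and use induction. Grouping associates, $g$ is a unit times $q_1^{m_1}\cdots q_l^{m_l}$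 with pairwise non-associated primes $q_j$. The powers $q_j^{m_j}$ are pairwise coprime, so $R/g\cong\prod_jR/q_j^{m_j}$, which is the zero ring if $l=0$. Each factor is local, because a prime ideal containing $q_j^{m_j}$ contains the maximal ideal $q_jR$. An invertible module over a finite product of rings is a product of invertible modules over the factors, and over a local ring $A$ with maximal ideal $\mathfrak m$ an invertible module $L$ satisfies $L=L_{\mathfrak m}\cong A$. So $\operatorname{Pic}(R/g)=0$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{DLT}
Dmitry Doryn, Calin Iuliu Lazaroiu, Mehdi Tavakol, \emph{Elementary matrix factorizations over B\'ezout domains}, arXiv:1801.02369 (2018).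

\bibitem{Kap}
I.~Kaplansky, \emph{Elementary divisors and modules}, Trans. AMS \textbf{66} (1949).

\end{thebibliography}
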